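# Risometrically trivial directions and smooth points

## 1. Hypersurfaces: counting roots near a point

Take a squarefree polynomial $f\in\kappa[x_1,\dots,x_d,y]$ over an algebraically closed field $\kappa$ of characteristic $0$, with $f(0)=0$. Enlarge $\kappa$ to a field $K$ that contains infinitesimals, and look at the zeros of $f$ in $K^{d+1}$ that are infinitely close to the origin. Suppose that some bijection, which does not change the leading term of any difference of two points, turns this set of zeros into a product: a full $d$-dimensional infinitesimal ball times something. Is the hypersurface $f=0$ then smooth at the origin?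

The answer is yes, and in this case the proof is a count of roots. We fix the language, prove this case, and then ask what changes when there is more than one equation. The general problem is posed in Vicente Monreal, "Functorial stratifications of singularities in characteristic 0", arXiv:2606.12554 (2026).

### The field and its balls

Unless we say otherwise, $\kappa$ is an algebraically closed field of any characteristic. Let $K=\kappa((t^{\mathbb Q}))$ be the field of Hahn series: formal sums $\sum_\gamma a_\gamma t^\gamma$ with $a_\gamma\in\kappa$, $\gamma\in\mathbb Q$ and well-ordered support. The valuation $v$ is the smallest exponent that occurs. Write $\mathcal O_K=\{v\ge 0\}$ and $\mathfrak m=\{v>0\}$. The residue field is $\kappa$, which also sits in $K$ as the constant series, and $\kappa\cap\mathfrak m=0$. On $K^n$ put $v(x_1,\dots,x_n)=\min_i v(x_i)$. The infinitesimal ball around $x$ is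
$$B_{>0}(x)=\{x'\in K^n\mid v(x'-x)>0\},$$
so $B_{>0}(0)=\mathfrak m^n$. We use the following facts.

* $K$ is spherically complete: every nonempty chain of balls in $K$ has nonempty intersection.
* $K$ is algebraically closed. A finite extension has value group $\mathbb Q$ (which is divisible) and residue field $\kappa$ (which is algebraically closed), so it is immediate, and a maximally complete field has no proper immediate extension (Krull, Kaplansky).
* If $h\in\kappa[x_1,\dots,x_n]$ and $p\in\mathfrak m^n$, then
$$h(p)\equiv h(0)\bmod\mathfrak m. \tag{1}$$
So a closed $Y\subset\mathbb A^n_\kappa$ with $0\notin Y$ has no $K$-point in $\mathfrak m^n$: some $h\in I(Y)$ has $h(0)\neq0$, and then $h(p)\ne0$ for all $p\in\mathfrak m^n$.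
* A nonzero polynomial over $K$ does not vanish identically on a ball of $K^r$, because a ball is a product of infinite subsets of $K$. We call this fact (2).

### Risometries and the number $\mathrm{rtd}$

**Definition (risometry).** A risometry is a bijection $\varphi$ between subsets of $K^n$ such that for all $x\ne y$ in its domain
$$v\big(\varphi(x)-\varphi(y)-(x-y)\big)>v(x-y).$$

So $\varphi(x)-\varphi(y)$ and $x-y$ have the same valuation and the same leading term. In particular $v(\varphi(x)-\varphi(y))=v(x-y)$, and therefore $\varphi^{-1}$ is again a risometry. For example, $x\mapsto(1+t)x$ is a risometry of $\mathfrak m$. If $c\in\kappa\setminus\{0,1\}$, then $x\mapsto cx$ preserves $v$ of differences and is not a risometry. On $\mathfrak m^2$ the map $(x,y)\mapsto(x,y-x^2)$ is a bijection, and it is a risometry: the error term is $(0,-(x-x')(x+x'))$, and $v(x+x')>0$.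

**Definition (triviality along $W$).** Let $W\subset\kappa^n$ be a linear subspace, $W(K)$ its $K$-span, $B\subset K^n$ a ball, $A\subset B$.

* $A$ is $W$-translation-invariant on $B$ if $(A+W(K))\cap B=A$.
* $A$ is $W$-riso-trivial on $B$ if there is a risometry $\varphi:B\to B$ such that $\varphi(A)$ is $W$-translation-invariant on $B$.
* $\mathrm{rtd}_B(A)=\max\{\dim_\kappa W\mid A\text{ is }W\text{-riso-trivial on }B\}$.

For a reduced closed subscheme $Z\subset\mathbb A^n_\kappa$ and $z\in Z(\kappa)$ put
$$\mathrm{rtd}_z(Z)=\mathrm{rtd}_{B_{>0}(z)}\big(Z(K)\cap B_{>0}(z)\big).$$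

The subspace $W=0$ always qualifies, so the maximum exists. For the parabola $Z=\{y=x^2\}$, the risometry $(x,y)\mapsto(x,y-x^2)$ of $\mathfrak m^2$ carries $Z(K)\cap\mathfrak m^2$ to $\mathfrak m\times0$. So this set is $W$-riso-trivial for $W=\kappa\times 0$.

**Normal form.** Translations by $\kappa^n$ and linear maps $g\in GL_n(\kappa)\subset GL_n(\mathcal O_K)$ preserve $v$ of differences. Let $\psi(x)=g(x-z)$. The error term of $\psi\varphi\psi^{-1}$ is $g$ applied to the error term of $\varphi$, so conjugation by $\psi$ takes risometries to risometries. Hence we may always assume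
$$z=0,\qquad B=\mathfrak m^n,\qquad W=\kappa^e\times0 .$$
Use coordinates $x=(x_1,\dots,x_e)$ and $y=(y_1,\dots,y_{n-e})$, with projections $\pi$ to the $x$- and $\rho$ to the $y$-coordinates. Put $A=Z(K)\cap B$. Then $0\in A$, and by (1) the set $A$ does not change if we delete the components of $Z$ that do not pass through $0$.

### Trivialized sets have isometric fibers

We first need that a map of $\mathfrak m^r$ to itself which is risometric but not assumed onto is automatically onto. This is a fixed-point theorem, and it is where spherical completeness enters.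

**Lemma 1.** Let $g:\mathfrak m^r\to\mathfrak m^r$ satisfy $v(g(a)-g(b)-(a-b))>v(a-b)$ for all $a\neq b$. Then $g$ is bijective, and $v(g(a)-g(b))=v(a-b)$.

**Proof.** The equality is immediate from the hypothesis, and injectivity follows from it. For surjectivity let $c\in\mathfrak m^r$ and put $h(a)=a-g(a)+c$. This maps $\mathfrak m^r$ to itself and satisfies $v(h(a)-h(b))>v(a-b)$ for $a\ne b$. A fixed point of $h$ is a solution of $g(a)=c$.

Suppose $h$ has no fixed point. Put $B_a=\{x: v(x-a)\ge v(a-h(a))\}\subset\mathfrak m^r$. If $b\in B_a$, write $b-h(b)=(b-a)+(a-h(a))+(h(a)-h(b))$. All three terms have valuation at least $v(a-h(a))$, so $v(b-h(b))\ge v(a-h(a))$ and therefore $B_b\subset B_a$.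

By Zorn's lemma there is a maximal chain of balls of the form $B_a$. Each $B_a$ is a product of balls of $K$, so spherical completeness, applied in each coordinate, gives a point $b$ in all members of the chain. By the previous paragraph $B_b$ is contained in every member, so by maximality it is the smallest member. Now let $c'=h(b)$. Then $c'\in B_b$, so $B_{c'}\subset B_b$. Moreover $c'\neq b$, so
$$v(c'-h(c'))=v(h(b)-h(c'))>v(b-c').$$
Hence $b\notin B_{c'}$, and $B_{c'}\subsetneq B_b$ would extend the chain. This is a contradiction. $\square$

Now the key geometric fact: if $A$ is $W$-riso-trivial, all its fibers over $W(K)\cap B$ look the same.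

**Lemma 2.** Let $\varphi:B\to B$ be a risometry such that $\varphi(A)$ is $W$-translation-invariant on $B$, in normal form. Put $F=\rho(\varphi(A))$. Then $\varphi(A)=\mathfrak m^e\times F$, and with $A_f:=\varphi^{-1}(\mathfrak m^e\times\{f\})$ we have $A=\bigsqcup_{f\in F}A_f$. Moreover:

(i) For each $f\in F$ the map $\pi|_{A_f}:A_f\to\mathfrak m^e$ is bijective, and $v(\pi(p)-\pi(p'))=v(p-p')$ for $p,p'\in A_f$. Hence for $p\in A_f$ and $\gamma>0$, $\pi$ maps $\{p'\in A_f: v(p'-p)\ge\gamma\}$ onto $\{w: v(w-\pi(p))\ge\gamma\}$.

(ii) For every $w\in\mathfrak m^e$, sending $f$ to the unique point of $A_f$ over $w$ is an isometric bijection $F\to A\cap\pi^{-1}(w)$.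

**Proof.** Invariance says that if $(x,f)\in\varphi(A)$, then $(x',f)\in\varphi(A)$ for all $x'\in\mathfrak m^e$. This is $\varphi(A)=\mathfrak m^e\times F$.

(i) Let $g(w)=\pi(\varphi^{-1}(w,f))$ for $w\in\mathfrak m^e$. Since $v(\pi(u))\ge v(u)$ and $\varphi^{-1}$ is a risometry, for $w\neq w'$
$$v\big(g(w)-g(w')-(w-w')\big)\ge v\big(\varphi^{-1}(w,f)-\varphi^{-1}(w',f)-(w-w',0)\big)>v(w-w').$$
By Lemma 1, $g$ is bijective with $v(g(w)-g(w'))=v(w-w')$, and $v(w-w')=v(\varphi^{-1}(w,f)-\varphi^{-1}(w',f))$ because $\varphi^{-1}$ is a risometry. This is the claim. The last sentence follows, since $\gamma>0$ guarantees $\{w:v(w-\pi(p))\ge\gamma\}\subset\mathfrak m^e$.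

(ii) Bijectivity follows from (i). Let $p\in A_f$, $p'\in A_{f'}$ with $f\ne f'$ and $\pi(p)=\pi(p')$. Put $D=\varphi(p)-\varphi(p')$ and $\lambda=v(D)=v(p-p')$. Then $\pi(D)=\pi(D-(p-p'))$ has valuation $>\lambda$. Since $v(D)=\min\{v(\pi(D)),v(\rho(D))\}$, we get $v(f-f')=v(\rho(D))=\lambda$. $\square$

Two singular curves show the lemma at work, with $W=\kappa\times 0$. For the node $xy=0$, the fiber of $A$ over $0$ is all of $\mathfrak m$, and over $w\neq0$ it is one point. For the cusp $y^2=x^3$ in characteristic $0$, the fiber over $0$ is one point, and over $w\ne0$ it consists of two points $\pm w^{3/2}$. So neither is $W$-riso-trivial.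

### The hypersurface case

**Proposition 3.** Let $\operatorname{char}\kappa=0$, $d\ge1$, and let $Z\subset\mathbb A^{d+1}_\kappa$ be a reduced hypersurface, $z\in Z(\kappa)$. If $\mathrm{rtd}_z(Z)=d$, then $Z$ is smooth at $z$.

**Proof.** Use the normal form with $e=d$, so there is a single vertical coordinate $y$, and take $\varphi$ and $F$ from Lemma 2. Delete components not through $0$. Then $Z=\{f=0\}$ with $f$ squarefree and all irreducible factors of $f$ vanishing at $0$. Write $f=\sum_{i=0}^m a_i(x)y^i$ with $a_m\ne0$. Note $F\neq\emptyset$.

**Step 1: the set $F$ is finite.** We look at a general fiber. If $m=0$, then by (2) some $w\in\mathfrak m^d$ has $f(w)\ne0$, so the fiber over $w$ is empty, against $F\ne\emptyset$. So $m\geq1$. By (2) choose $w\in\mathfrak m^d$ with $a_m(w)\ne0$. The fiber over $w$ has at most $m$ points, so $F$ is finite.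

**Step 2: $F$ has one element.** We look at the fiber over $0$, which is defined over $\kappa$. It is $\{b\in\mathfrak m: f(0,b)=0\}$. It is finite, so $f(0,y)\ne0$, and we can write $f(0,y)=y^ku(y)$ with $u\in\kappa[y]$, $u(0)\ne0$ and $k\ge1$. For $b\in\mathfrak m\setminus\{0\}$ we have $u(b)\equiv u(0)\not\equiv0$, so $f(0,b)\neq0$. The fiber is $\{0\}$ and $|F|=1$.

**Step 3: a general fiber has $k$ points, so $k=1$.** No nonconstant $a\in\kappa[x]$ divides $f$: its irreducible factors would vanish at $0$, which would give $f(0,y)=0$. So every irreducible factor of $f$ has positive degree in $y$. By Gauss's lemma these factors are irreducible and pairwise non-associated in $\kappa(x)[y]$. Since the characteristic is $0$, the discriminant $D(x)$ of $f$ with respect to $y$ is nonzero. Choose $w\in\mathfrak m^d$ with $a_m(w)D(w)\neq0$. Then $f(w,y)$ has $m$ distinct roots $\beta$ in $K$. Let $r$ be the number of those in $\mathfrak m$. Write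
$$f(w,y)=c\prod_{\beta\in\mathfrak m}(y-\beta)\prod_{\beta\notin\mathfrak m}(1-\beta^{-1}y),\qquad c\in K^\times .$$
The product after $c$ has coefficients in $\mathcal O_K$, and its reduction modulo $\mathfrak m$ is nonzero and vanishes to order exactly $r$ at $y=0$. On the left, the coefficients are in $\mathcal O_K$, and the reduction is $f(0,y)=y^ku(y)\ne0$. So $v(c)=0$ and $r=k$. Hence $A$ has $k$ distinct points over $w$. By Lemma 2(ii), $k=|F|=1$.

**Step 4: conclusion.** Now $\partial f/\partial y(0)=u(0)\neq0$, so $Z$ is smooth at $0$. $\square$

## 2. Several equations: where the tangent cone and the root count stop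

Now let $Z\subset\mathbb A^n_\kappa$ have arbitrary codimension. The question is whether $\mathrm{rtd}_z(Z)=\dim Z$ still forces smoothness. Two approaches come to mind.

### Leading terms only

Recall that the tangent cone $C_0Z\subset\kappa^n$ is the common zero set of the initial (lowest-degree) forms of all nonzero $f\in I(Z)$, and that the tangent space $T_0Z\supset C_0Z$ is the common zero set of the linear parts. Since risometries preserve leading terms, one can read off the following.

**Claim (3).** If $A$ is $W$-riso-trivial on $B$, then $W\subset C_0Z$.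

**Proof.** Let $0\ne w\in W$. By invariance $\varphi(0)+tw\in\varphi(A)$. Let $x\in A$ be its preimage. As $\varphi^{-1}$ is a risometry, $v(x-tw)>v(tw)=1$, so $x=t(w+\eta)$ with $v(\eta)>0$. If $f=f_m+f_{m+1}+\cdots\in I(Z)$ has initial form $f_m$, then
$$0=t^{-m}f(x)=f_m(w+\eta)+t f_{m+1}(w+\eta)+\cdots\equiv f_m(w)\bmod\mathfrak m,$$
so $f_m(w)=0$. $\square$

If $Z$ has pure dimension $d$ and $\dim W=d$, this says that $C_0Z$ contains a $d$-dimensional linear space. That does not suffice: the cusp $y^2=x^3$ has tangent cone the line $y=0$, and it is singular. The initial form $y^2$ carries a multiplicity, which the set $C_0Z$ forgets. What excludes the cusp is the comparison of its fibers over $0$ and over $w\ne0$, so we should stay with the fibers.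

### Copying the root count

In Proposition 3 the number $k$ was the length of the fiber over $0$, that is $k=\dim_\kappa\mathcal O_{Z,0}/(x)$. The proof showed that $k$ equals the number of points of $A$ over a general $w$. In higher codimension this equality fails. Let $Z\subset\mathbb A^4$ be the union of the planes $\{y_1=y_2=0\}$ and $\{y_1=x_1,\ y_2=x_2\}$. With $z_j=y_j-x_j$, the elements $y_1,y_2,z_1,z_2$ are coordinates, and $I(Z)=(y_1,y_2)\cap(z_1,z_2)$ is spanned by the monomials divisible by some $y_i$ and some $z_j$. So $I(Z)=(y_iz_j)_{i,j}$. Setting $x=0$ gives $\mathcal O_{Z,0}/(x)=\kappa[y_1,y_2]/(y_iy_j)_{i,j}$, of length $3$, while over each $w\ne0$ in $\mathfrak m^2$ there are just two points, $(w,0)$ and $(w,w)$. So even when we know that nearby fibers have one point, we cannot conclude in this way that the fiber over $0$ is reduced, which was Step 4.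

### What has to replace it

Three parts of Proposition 3 need a substitute.

* In Step 2, the fiber over $0$ was the zero set of one polynomial in one variable. Now it may have positive dimension, and we must know that it then has infinitely many $K$-points infinitely close to $0$. This is Lemma 6.
* In Step 3, we need a ring whose rank counts the points of $A$ over a general $w$. The ring $\kappa[Z]$ is the wrong one, since it also sees points outside $B$: for the curve $y(1-y)=x^2$ it has rank $2$ over $\kappa[x]$, while near the origin only the branch $y=x^2+\cdots$ matters. We use the completed local ring $S=\widehat{\mathcal O}_{Z,0}$ as a module over $R=\kappa[[x_1,\dots,x_d]]$.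
* In Step 4, we avoid $k$ altogether. We show that the generic rank of $S$ over $R$ is $1$, so $S\subset\operatorname{Frac}R$. Since $S$ is integral over $R$ and $R$ is normal, $S=R$. No flatness is needed.

Here are the results.

**Theorem 4.** Let $\kappa$ be algebraically closed of characteristic $0$, let $Z\subset\mathbb A^n_\kappa$ be a reduced closed subscheme of pure dimension $d$, and let $z\in Z(\kappa)$. If $\mathrm{rtd}_z(Z)=d$, then $Z$ is smooth at $z$.

**Theorem 5.** Let $\kappa$ be algebraically closed of any characteristic, $K=\kappa((t^{\mathbb Q}))$, $Z\subset\mathbb A^n_\kappa$ any reduced closed subscheme and $z\in Z(\kappa)$. Let $\delta_z(Z)$ be the minimum of the dimensions of the irreducible components of $Z$ through $z$. Then: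

(a) If $Z(K)\cap B_{>0}(z)$ is $W$-riso-trivial on $B_{>0}(z)$, then $W$ is contained in the tangent cone $C_zZ$, and $\dim W\le\delta_z(Z)$. So $\mathrm{rtd}_z(Z)\le\delta_z(Z)$.

(b) $\mathrm{rtd}_z(Z)=\delta_z(Z)$ if and only if $Z$ is smooth at $z$.

(c) If $Z$ is smooth at $z$, then $Z(K)\cap B_{>0}(z)$ is $W$-riso-trivial if and only if $W\subset T_zZ$.

In particular, if $Z$ has pure dimension $d$, then $\mathrm{Sing}(Z)=\{z:\mathrm{rtd}_z(Z)\le d-1\}$. The threshold is sharp: for $Z=\{xy=0\}\times\mathbb A^{d-1}$, $d\ge1$, we have $\mathrm{rtd}_0(Z)=d-1$ and $Z$ is singular at $0$.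

We use freely that an irreducible reduced closed subset of $\mathbb A^n_\kappa$ stays irreducible and reduced over $K$, with the same dimension, since $\kappa$ is algebraically closed. We call this fact (4).

## 3. Points of a variety infinitely close to a given point

The purpose of this section is to show that algebraic density and infinitesimal nearness are compatible: near any $K$-point of an irreducible variety there are points off any given proper closed subset.

**Lemma 6.** Let $Y\subset\mathbb A^N_K$ be an irreducible reduced closed subvariety, $q\in Y(K)$, $Y'\subsetneq Y$ closed, $\gamma\in\mathbb Q$. Then there is $p\in Y(K)\setminus Y'(K)$ with $v(p-q)>\gamma$. In particular, if $\dim Y>0$, then $q$ is not isolated in $Y(K)$ for the valuation topology, and every neighborhood of $q$ contains infinitely many points of $Y(K)$.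

**Proof.** If $\dim Y=0$, then $Y=\{q\}$ and $Y'=\emptyset$, and $p=q$ works. Let $m=\dim Y\ge1$.

**Step 1: projection to affine space.** By Noether normalization there is a finite surjective $s=(s_1,\dots,s_m):Y\to\mathbb A^m_K$, and we may assume $s(q)=0$. We look for points of $Y$ over small $\varepsilon\in K^m$ that are close to $q$. The difficulty is the other points $q_2,\dots,q_k$ of $s^{-1}(0)=\{q=q_1,\dots,q_k\}$. Let $\xi_j\in K[Y]$ be the $j$-th coordinate minus its value at $q$. For $i\ge2$ the vector $(\xi_j(q_i))_j$ is nonzero, and $K$ is infinite, so there is $\ell=\sum_jc_j\xi_j$ with $c_j\in K$ and $\ell(q_i)\ne0$ for all $i\geq2$. Also $\ell(q)=0$.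

**Step 2: points over $\varepsilon$ where $\ell$ is small.** Since $K[s]$ is normal and $K[Y]$ is a domain integral over it, the minimal polynomial $P(s,T)$ of $\ell$ over $K(s)$ is monic with coefficients in $K[s]$. Division by a monic polynomial stays inside $K[s][T]$, so $K[s,\ell]\cong K[s][T]/(P)$. The map $Y\to\operatorname{Spec}K[s,\ell]$ is finite and surjective. So for $\varepsilon\in K^m$ every root of $P(\varepsilon,T)$ in $K$ is $\ell(p)$ for some $p\in Y(K)$ with $s(p)=\varepsilon$.

Evaluating $P(s,\ell)=0$ at $q$ gives $P(0,0)=0$. So $v(P(\varepsilon,0))\to\infty$ as $v(\varepsilon)\to\infty$. Since $\pm P(\varepsilon,0)$ is the product of the roots of $P(\varepsilon,T)$, some root has valuation $\ge v(P(\varepsilon,0))/\deg_TP$. Hence there are $p_\varepsilon\in Y(K)$ with $s(p_\varepsilon)=\varepsilon$ and $v(\ell(p_\varepsilon))\to\infty$ as $v(\varepsilon)\to\infty$.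

**Step 3: these points converge to $q$.** The only common zero of $s_1,\dots,s_m,\ell$ on $Y$ is $q$, and $\xi_j(q)=0$. By the Nullstellensatz there are $M\ge1$ and $a_{ij},b_j\in K[Y]$ with
$$\xi_j^M=\sum_i a_{ij}s_i+b_j\ell .$$
We claim that the values of $a_{ij}$ and $b_j$ have valuations bounded below on $\{p\in Y(K):v(s(p))\ge0\}$. Let $a$ be one of these functions, with integral equation $a^r+\alpha_1(s)a^{r-1}+\cdots+\alpha_r(s)=0$. There is $C\le0$ with $v(\alpha_i(s(p)))\ge C$ for all $i$ and all such $p$. If $v(a(p))<C$, then $v(a(p))<0$, and for $i\ge1$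
$$v(\alpha_i(s(p))a(p)^{r-i})\ge C+(r-1)v(a(p))>r\,v(a(p)),$$
so the term $a(p)^r$ cannot cancel. Thus $v(a(p))\ge C$. The displayed formula for $\xi_j^M$ now gives $v(\xi_j(p_\varepsilon))\to\infty$ for all $j$, that is $v(p_\varepsilon-q)\to\infty$.

**Step 4: avoiding $Y'$.** Choose $0\ne g\in K[Y]$ vanishing on $Y'$. Its minimal polynomial over $K(s)$ is monic with coefficients in $K[s]$, and its constant coefficient $G_0$ is nonzero because $g\neq0$. If $g(p)=0$, then $G_0(s(p))=0$. By (2) there are $\varepsilon$ with $v(\varepsilon)$ as large as we like and $G_0(\varepsilon)\ne0$. For these $p_\varepsilon\notin Y'$, and for $v(\varepsilon)$ large enough $v(p_\varepsilon-q)>\gamma$.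

The last statement follows by taking for $Y'$ finite sets of points, which are proper closed subsets when $\dim Y>0$. $\square$

## 4. The completed local ring over $\kappa[[x_1,\dots,x_d]]$

This section turns "every fiber of $\pi|_A$ has at most one point" into an equality of rings. In characteristic $p$ bijectivity alone cannot give it: for $y^p=x^{p+1}$ each $w\in\mathfrak m$ has exactly one point above it, and the curve is singular at $0$. So there the conclusion is weaker, and the metric part of Lemma 2 will be needed later.

**Proposition 7.** Let $d\ge1$ and $W=\kappa^d\times0$. Suppose all components of $Z$ through $0$ have dimension $d$, $0$ is (Zariski-)isolated in $Z_0:=Z\cap\pi^{-1}(0)$, and every fiber of $\pi|_A:A\to\mathfrak m^d$ has at most one point. Let $S=\widehat{\mathcal O}_{Z,0}$ and $R=\kappa[[x_1,\dots,x_d]]$. Then $R\subset S$, $S=R[y_1,\dots,y_{n-d}]$ is a finite $R$-module, and: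

* if $\operatorname{char}\kappa=0$, then $S=R$, so $Z$ is smooth at $0$;
* if $\operatorname{char}\kappa=p>0$, there is a power $q$ of $p$ with $y_j^q\in R$ for all $j$.

**Proof.** Write $\mathfrak m_R$ for the maximal ideal of $R$. We use the following extension fact, numbered (5): if $S'\subset S$ is an integral ring extension, every homomorphism $\chi'$ from $S'$ to an algebraically closed field extends to $S$. Indeed, by lying over there is a prime of $S$ above $\mathfrak p'=\ker\chi'$, say $\mathfrak p$. Then $S/\mathfrak p$ is integral over $S'/\mathfrak p'$, so its fraction field is algebraic over that of $S'/\mathfrak p'$, and the embedding extends.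

**Step 1: $S$ is reduced, and $\dim S/P=d$ for every minimal prime $P$.** This rules out parts of $S$ that $R$ cannot see. The ring $\mathcal O_{Z,0}$ is excellent and reduced, so $S$ is reduced (EGA IV$_2$, 7.8.3). It is universally catenary and equidimensional of dimension $d$. By Ratliff's theorem (Matsumura, *Commutative Ring Theory*, Thm. 31.7), $S/\mathfrak pS$ is equidimensional, of dimension $d$, for each minimal prime $\mathfrak p$ of $\mathcal O_{Z,0}$. By flatness a minimal prime $P$ of $S$ contracts to a minimal prime $\mathfrak p$. Then $P$ is minimal over $\mathfrak pS$, so $\dim S/P=d$.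

**Step 2: $S$ is finite over $R$.** The elements $x_i$ lie in the maximal ideal of the complete ring $S$, so there is a map $R\to S$. Since $0$ is isolated in $Z_0$, the local ring $\mathcal O_{Z,0}/(x)$ is Artinian, so it equals its completion $S/\mathfrak m_RS$. Its residue field is $\kappa$ and its maximal ideal is generated by the $y_j$, which are nilpotent there. So it is spanned over $\kappa$ by finitely many monomials in the $y_j$. As $R$ is complete and $S$ is $\mathfrak m_R$-adically separated (by Krull's intersection theorem, since $\mathfrak m_RS$ lies in the maximal ideal), these monomials generate $S$ as an $R$-module (Matsumura, Thm. 8.4). So $S$ is finite over $R$ and $S=R[y_1,\dots,y_{n-d}]$. For later use: $y_j^k\in\mathfrak m_RS$ for some $k$ and all $j$.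

**Step 3: $R\subset S$, and $S$ is torsion-free over $R$.** For $P$ minimal, $S/P$ is finite over the image $R/\mathfrak r$ of $R$ in it, so $\dim R/\mathfrak r=d$. As $R$ is a domain of dimension $d$, $\mathfrak r=0$. Hence $R\to S$ is injective, and no nonzero element of $R$ lies in a minimal prime of $S$. In the reduced ring $S$ the zero divisors are the elements of the minimal primes, so nonzero elements of $R$ are nonzerodivisors on $S$.

**Step 4: homomorphisms to $K$ are points of $A$.** Let $a\in(t\kappa[[t]])^d$ and let $\theta_a:R\to\kappa[[t]]\subset\mathcal O_K$ be the substitution $x\mapsto a$. Let $\chi:S\to K$ be any homomorphism extending $\theta_a$. Its image is integral over $\theta_a(R)\subset\mathcal O_K$, so $\chi(S)\subset\mathcal O_K$. Since $\theta_a(\mathfrak m_R)\subset\mathfrak m$ and $y_j^k\in\mathfrak m_RS$, we get $\chi(y_j)\in\mathfrak m$. Composing with $\kappa[Z]\to S$ we obtain a point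
$$(a,\chi(y_1),\dots,\chi(y_{n-d}))\in Z(K)\cap B=A \tag{6}$$
over $a\in\mathfrak m^d$. By (5), for every $a$ there is at least one such $\chi$.

**Step 5: a separable subring.** Let $Q=\operatorname{Frac}R$. By Step 3, $S\subset S_Q:=S\otimes_RQ$, which is a nonzero reduced finite-dimensional $Q$-algebra, so a finite product of finite field extensions of $Q$. Put $q=1$ in characteristic $0$. In characteristic $p$ let $q$ be a power of $p$ such that all components of all $y_j^q$ in this product are separable over $Q$. Put
$$S'=R[y_1^q,\dots,y_{n-d}^q]\subset S,$$
so $S'=S$ in characteristic $0$. The algebra $S'_Q=S'\otimes_RQ\subset S_Q$ is reduced, so it is a product of fields. Each of its factors embeds in a factor of $S_Q$ (by lying over) and is generated there by separable elements. So $S'_Q$ is a product of finite separable extensions of $Q$. Let $N=\dim_QS'_Q\ge1$. There are exactly $N$ homomorphisms of $Q$-algebras $\sigma_1,\dots,\sigma_N:S'_Q\to\overline Q$, and they are jointly injective.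

**Step 6: a primitive element and its polynomial.** We bring back the one-variable situation of Proposition 3. The tuples $(\sigma_i(y_j^q))_j$ are pairwise distinct, because the $y_j^q$ generate $S'_Q$. For $i\ne k$ the set of $c\in\kappa^{n-d}$ with $\sum_jc_j(\sigma_i-\sigma_k)(y_j^q)=0$ is a proper subspace. Finitely many proper subspaces do not cover $\kappa^{n-d}$, as $\kappa$ is infinite. So there are $c_j\in\kappa$ such that $u=\sum_jc_jy_j^q$ has distinct images $\sigma_1(u),\dots,\sigma_N(u)$. Put
$$P(T)=\prod_{i=1}^N(T-\sigma_i(u)).$$
This is the characteristic polynomial of multiplication by $u$ on $S'_Q$, so its coefficients are in $Q$. They are integral over $R$, since $u$ is. As $R$ is normal, $P\in R[T]$. Its discriminant $\Delta\in R$ is nonzero. Joint injectivity gives $P(u)=0$, and by Vandermonde $1,u,\dots,u^{N-1}$ are independent, so they form a $Q$-basis of $S'_Q$.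

Now let $s=\sum_{i<N}r_iu^i\in S'$ with $r_i\in Q$. The equations $\sigma_k(s)=\sum_ir_i\sigma_k(u)^i$ form a Vandermonde system with determinant $V$, $V^2=\Delta$. By Cramer's rule $r_i=V_i/V$, where $V_i$ is a determinant in elements integral over $R$. So $\Delta r_i=VV_i\in Q$ is integral over $R$, and $\Delta r_i\in R$. Hence
$$S'[1/\Delta]=R[1/\Delta][u]\cong R[1/\Delta][T]/(P).$$

**Step 7: $N=1$.** We produce $N$ points of $A$ over one point of $\mathfrak m^d$. Choose $c\in\kappa^d$ where the lowest-degree nonzero form of $\Delta$ does not vanish, and let $\theta=\theta_{ct}$, so $x_i\mapsto c_it$. Then $\theta(\Delta)\ne0$. So $P^\theta\in\kappa[[t]][T]$, obtained by applying $\theta$ to the coefficients, has nonzero discriminant and therefore $N$ distinct roots in the algebraically closed field $K$. Each root $\tau$ gives a homomorphism $S'[1/\Delta]\to K$ extending $\theta$ with $u\mapsto\tau$. So we get $N$ homomorphisms $\chi':S'\to K$ over $\theta$ with distinct values $\chi'(u)$. As $S$ is integral over $S'$, by (5) each extends to $\chi:S\to K$. By (6) each gives a point $(ct,\chi(y))\in A$ over $ct$. These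 points are distinct, since $\chi(u)=\sum_jc_j\chi(y_j)^q$ takes distinct values. By hypothesis $N\le1$, so $N=1$.

**Step 8: conclusion by normality.** Now $S'_Q=Q$, so $S'\subset Q$. It is integral over the normal ring $R$, so $S'=R$, that is, $y_j^q\in R$ for all $j$. In characteristic $0$ this says $S=R$, which is regular. Then $\mathcal O_{Z,0}$ is regular, and $Z$ is smooth at $0$ because $\kappa$ is perfect. $\square$

## 5. Equality of dimensions forces smoothness in characteristic zero

We isolate one remark, used twice. It says that a general fiber of a variety over an affine space of the same dimension is finite.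

**Claim (7).** Let $Y\subset\mathbb A^n_\kappa$ be irreducible, closed and reduced of dimension $e$, and $\pi$ the projection to the first $e$ coordinates $x$. There is $0\neq h\in\kappa[x_1,\dots,x_e]$ such that $Y(K)\cap\pi^{-1}(w)$ is finite for all $w\in K^e$ with $h(w)\ne0$.

**Proof.** If $\pi|_Y$ is not dominant, take a nonzero $h$ vanishing on $\pi(Y)$. Then $h\circ\pi\in I(Y)$ vanishes on $Y(K)$, so the fibers over $\{h\neq0\}$ are empty. If $\pi|_Y$ is dominant, then $x_1,\dots,x_e$ are algebraically independent in the function field of $Y$, which has transcendence degree $e$. So each $y_j|_Y$ satisfies a polynomial relation over $\kappa[x]$ with nonzero leading coefficient $h_j(x)$. Take $h=\prod_jh_j$. Where $h(w)\ne0$, each $y_j$ takes finitely many values on the fiber. $\square$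

**Proof of Theorem 4.** If $d=0$, then $Z$ is a finite reduced set of points, hence smooth. Let $d\ge1$. By hypothesis there are $W$ with $\dim W=d$ and a risometry $\varphi:B\to B$ with $\varphi(A)$ $W$-translation-invariant. Use the normal form with $e=d$, and $F$ from Lemma 2. It is nonempty as $0\in A$.

**Step 1: $F$ is finite.** Apply (7) to each component $Z_i$ of $Z$, all of which have dimension $d$, and let $h$ be the product of the resulting $h_i$. By (2) there is $w\in\mathfrak m^d$ with $h(w)\ne0$. Then $A\cap\pi^{-1}(w)$ is finite, and $F$ is in bijection with it by Lemma 2(ii).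

**Step 2: $|F|=1$, and $0$ is isolated in $Z_0=Z\cap\pi^{-1}(0)$.** We transport the finiteness to the fiber over $0$, which is defined over $\kappa$. By Lemma 2(ii) with $w=0$, the set $Z_0(K)\cap B$ is in bijection with $F$, so it is finite. If a positive-dimensional irreducible component of $Z_0$ passed through $0$, then by (4) and Lemma 6 it would have infinitely many $K$-points in $B$. So $0$ is isolated in $Z_0$: we have $Z_0=\{0\}\sqcup Z'$ with $Z'$ closed over $\kappa$ and $0\notin Z'$. By (1), $Z'(K)\cap B=\emptyset$. So $Z_0(K)\cap B=\{0\}$ and $|F|=1$.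

**Step 3: smoothness.** By Lemma 2(ii), every fiber of $\pi|_A$ has exactly one point. All hypotheses of Proposition 7 hold, and $\operatorname{char}\kappa=0$. So $Z$ is smooth at $0$. $\blacksquare$

## 6. The bound $\mathrm{rtd}_z(Z)\le\delta_z(Z)$ and its equality case

Now $\operatorname{char}\kappa$ and $Z$ are arbitrary. We prove Theorem 5, always in normal form.

### Part (a)

The inclusion $W\subset C_0Z$ is Claim (3), whose proof used no assumption on the characteristic or on dimensions. Let $A$ be $W$-riso-trivial with $\dim W=e$. We show $e\le\delta:=\delta_0(Z)$ by finding a smallest component that dominates $\mathbb A^e$.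

Let $Z_1$ be a component through $0$ of dimension $\delta$. By (4) and Lemma 6 (with $q=0$) there is $p\in Z_1(K)\cap B$ not on any other component. The other components are closed in the valuation topology, so for some $\gamma>0$
$$A\cap\{p':v(p'-p)\ge\gamma\}\subset Z_1(K).$$
Let $p\in A_f$. By Lemma 2(i), $\pi(Z_1(K))\supset\{w\in K^e: v(w-\pi(p))\ge\gamma\}$, which is Zariski dense in $K^e$ by (2). So $\pi|_{Z_1}:Z_1\to\mathbb A^e$ is dominant, and $e\le\dim Z_1=\delta$.

### Part (b), "only if"

Suppose $e=\delta$ in this situation. If $\delta=0$, then $\{0\}$ is a component of $Z$, so it lies on no other component, and $Z$ (reduced) is smooth at $0$. So let $e=\delta\ge1$, with $Z_1$ as above. In contrast to Theorem 4, other components through $0$ may a priori be larger, so $F$ need not be finite from the start. We work with isolated points of $F$ instead.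

**Step 1: $F$ has an isolated point.** Since $\dim Z_1=e$, (7) gives $0\ne h\in\kappa[x]$ with $Z_1(K)\cap\pi^{-1}(w)$ finite whenever $h(w)\neq0$. As $\pi|_{Z_1}$ is dominant, $h\circ\pi$ is not identically zero on $Z_1$. By (4) and Lemma 6, choose $p\in Z_1(K)\cap B$ not on the other components and with $h(\pi(p))\ne0$. Near $p$ the set $A$ is contained in $Z_1(K)$, so $p$ is isolated, in the valuation topology, in $A\cap\pi^{-1}(\pi(p))$. Let $p\in A_f$. By the isometry of Lemma 2(ii), $f$ is isolated in $F$.

**Step 2: $0$ is isolated in $Z_0=Z\cap\pi^{-1}(0)$.** By the same isometry for $w=0$, the point $q\in A_f$ with $\pi(q)=0$ is isolated in $A\cap\pi^{-1}(0)=Z_0(K)\cap B$. By (4) and Lemma 6, $q$ lies on no positive-dimensional component of $Z_0$. So $q$ is a $0$-dimensional component of $Z_0$, hence a $\kappa$-point, as $Z_0$ is defined over the algebraically closed field $\kappa$. Since $q\in B=\mathfrak m^n$ and $\kappa\cap\mathfrak m=0$, we get $q=0$. So $0$ lies on no positive-dimensional component of $Z_0$.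

**Step 3: the hypotheses of Proposition 7.** By the fiber dimension inequality, every component of $Z$ through $0$ has dimension $\le e+0=\delta$, hence exactly $e$ by the minimality of $\delta$. As in Step 2 of the proof of Theorem 4, (1) gives $Z_0(K)\cap B=\{0\}$. So $|F|=1$, and all fibers of $\pi|_A$ are single points. Put $d:=e$. Proposition 7 applies. If $\operatorname{char}\kappa=0$, then $Z$ is smooth at $0$.

**Step 4: removing $p$-th powers when $\operatorname{char}\kappa=p>0$.** Proposition 7 gives $y_j^q\in R$ with $q$ a power of $p$. We use now that the bijection $A\to\mathfrak m^d$ is an isometry. In the example $y^p=x^{p+1}$, comparing the points over $t$ and $t+t^M$ with $M>p$ gives $p\,v(y-y')=p+M$, so $v(y-y')=1+M/p<M$, and the isometry property fails. The same comparison works in general. We show: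

$$\text{if } i\ge1 \text{ and } b:=y_j^{p^i}\in R,\text{ then } y_j^{p^{i-1}}\in R. \tag{8}$$

For $a\in(t\kappa[[t]])^d$, Step 4 of the proof of Proposition 7 gives an extension of $\theta_a$ to $S\to\mathcal O_K$ with all $y_j\mapsto\mathfrak m$, and so the unique point $(a,f(a))$ of $A$ over $a$. It satisfies $f_j(a)^{p^i}=b(a)$. As $|F|=1$, Lemma 2(i) gives $v(f_j(a)-f_j(a'))\ge v(a-a')$. Since the $p^i$-th power map is additive and $v(a-a')>0$,
$$v(b(a)-b(a'))=p^i\,v(f_j(a)-f_j(a'))\ge2\,v(a-a') \tag{9}$$
for $a\ne a'$.

Suppose $\partial b/\partial x_k\ne0$ for some $k$. Choose $c\in\kappa^d$ where the lowest-degree nonzero form of $\partial b/\partial x_k$ does not vanish, and let $a=ct$. Then $\mu:=v\big((\partial b/\partial x_k)(a)\big)<\infty$. Let $a'=a+t^M\epsilon_k$ with $\epsilon_k$ the $k$-th unit vector and $M\geq1$ an integer with $M>\mu$. By Taylor expansion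
$$b(a')-b(a)\in t^M\frac{\partial b}{\partial x_k}(a)+t^{2M}\kappa[[t]],$$
which has valuation $M+\mu<2M=2\,v(a-a')$. This contradicts (9). So all $\partial b/\partial x_k$ vanish, and $b\in\kappa[[x_1^p,\dots,x_d^p]]=R^p$, as $\kappa$ is perfect. Write $b=r^p$ with $r\in R$. Then $(y_j^{p^{i-1}}-r)^p=b-r^p=0$ in $S$, which is reduced, so $y_j^{p^{i-1}}=r\in R$. This proves (8).

By descending induction $y_j\in R$ for all $j$. So $S=R[y_1,\dots,y_{n-d}]=R$ is regular, hence $\mathcal O_{Z,0}$ is regular, and $Z$ is smooth at $0$.

### Part (c), and part (b), "if"

Let $Z$ be smooth at $0$ of dimension $d$. Then $\mathcal O_{Z,0}$ is a domain, so $0$ lies on exactly one component, and $\delta_0(Z)=d$. We straighten $Z$ by the obvious map, as for the parabola.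

**Step 1: equations near $0$.** The linear parts of the elements of $I(Z)$ form a space of dimension $n-\dim T_0Z=n-d$. After a linear change over $\kappa$ it is spanned by $y_1,\dots,y_{n-d}$, with coordinates $(x,y)$, $x\in\kappa^d$, and $T_0Z=\kappa^d\times0$. Choose $g_j\in I(Z)$ with $g_j=y_j+(\text{terms of degree}\ge2)$. Let $\mathcal O=\mathcal O_{\mathbb A^n,0}$. The maximal ideal of $\mathcal O/(g_1,\dots,g_{n-d})$ is generated by $x_1,\dots,x_d$ (Nakayama), and its dimension is at least $n-(n-d)=d$. So it is regular of dimension $d$, in particular a domain. It surjects onto $\mathcal O_{Z,0}$, which also has dimension $d$. A quotient of a local domain of dimension $d$ by a nonzero ideal has smaller dimension, so the surjection is an isomorphism. Hence $g_1,\dots,g_{n-d}$ generate $I(Z)$ in $\mathcal O$. Clearing denominators of finitely many generators, some $h\in\kappa[x,y]$ with $h(0)\ne0$ satisfies $h\,I(Z)\subset(g_1,\dots,g_{n-d})$. By (1), $h(p)\neq0$ for $p\in B$, so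
$$A=\{p\in B: g_1(p)=\dots=g_{n-d}(p)=0\}.$$

**Step 2: the straightening is a risometry.** Define $\varphi:B\to B$ by $\varphi(x,y)=(x,g(x,y))$. Let $M$ be a monomial of degree $m\ge2$ and $p\ne p'\in\mathfrak m^n$. Replacing the coordinates of $p$ by those of $p'$ one factor at a time writes $M(p)-M(p')$ as a sum of terms, each of which is a coordinate of $p-p'$ times a product of $m-1\ge1$ coordinates of $p$ or $p'$, which are in $\mathfrak m$. So $v(M(p)-M(p'))>v(p-p')$. The map $\varphi-\mathrm{id}$ has components that are $\kappa$-linear combinations of such monomials, so $v(\varphi(p)-\varphi(p')-(p-p'))>v(p-p')$. By Lemma 1, $\varphi$ is bijective, so it is a risometry, and $\varphi(A)=\mathfrak m^d\times0$.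

**Step 3: conclusion.** The set $\mathfrak m^d\times0$ is $T_0Z$-translation-invariant on $B$, hence $W$-invariant for every $W\subset T_0Z$. So $A$ is $W$-riso-trivial for each $W\subset T_0Z$, and $\mathrm{rtd}_0(Z)\ge d=\delta_0(Z)$, with equality by (a). This is (b), "if". Conversely, if $A$ is $W$-riso-trivial, then $W\subset C_0Z\subset T_0Z$ by (a). This is (c).

### The singular locus and the sharp threshold

Let $Z$ have pure dimension $d$. Then $\delta_z(Z)=d$ for all $z\in Z(\kappa)$. By (a), $\mathrm{rtd}_z(Z)\le d$, and by (b) equality holds exactly at the smooth points. So $\mathrm{Sing}(Z)=\{z:\mathrm{rtd}_z(Z)\le d-1\}$.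

Finally let $Z=\{xy=0\}\times\mathbb A^{d-1}$ with $d\ge1$. With $\varphi=\mathrm{id}$, the set $A$ is invariant under translation by $0\times\kappa^{d-1}$, so $\mathrm{rtd}_0(Z)\ge d-1$. Since $Z$ is singular at $0$, (a) and (b) give $\mathrm{rtd}_0(Z)<d$. So $\mathrm{rtd}_0(Z)=d-1$. $\blacksquare$
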